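# A rank conjecture for $d$-Leray complexes: true for $d=1$, false for every $d\ge 2$

## 1. Leray complexes, matroids, and the textbook facts behind them

All complexes are finite. A simplicial complex $X$ on a set $V$ is a family of subsets of $V$, closed under taking subsets and containing $\emptyset$. An element $v\in V$ need not satisfy $\{v\}\in X$ unless we say so. For $W\subset V$ the induced subcomplex on $W$ consists of the faces of $X$ contained in $W$. Homology has coefficients in an abelian group $A\ne0$. When a statement depends on $A$, we say so.

**Definition (missing face).** A missing face of $X$ is a subset of $V$ that is not in $X$ while all its proper subsets are.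

For example, the hollow triangle on $\{1,2,3\}$ (all vertices and edges, no triangle) has exactly one missing face, $\{1,2,3\}$. If $\sigma$ is a missing face of size $s\ge 2$, the induced subcomplex on $\sigma$ is the boundary of a simplex, a sphere of dimension $s-2$.

**Definition (degree).** The degree of a face is the number of faces that contain it and have exactly one more vertex.

In the hollow triangle each vertex has degree $2$ and each edge has degree $0$.

**Definition ($d$-Leray).** A complex $X$ is $d$-Leray if all induced subcomplexes of $X$, including $X$ itself, have trivial homology groups in dimensions $d$ and higher.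

We always have $d\ge1$. A full simplex is $d$-Leray for all $d\ge1$, since every induced subcomplex on a nonempty set is again a simplex. A forest, viewed as a one-dimensional complex, is $1$-Leray: its induced subgraphs are forests and have no $H_1$. The $4$-cycle is $2$-Leray because it has dimension $1$, but it is not $1$-Leray because $H_1\neq0$. In general, a missing face of size $s\ge d+2$ would give nonzero homology in dimension $s-2\ge d$. Hence
$$\text{every missing face of a } d\text{-Leray complex has size at most } d+1. \tag{1}$$

**Definition (matroid, rank).** A matroid $M$ on $V$ is given by its independent sets: $\emptyset$ is independent, subsets of independent sets are independent, and if $I,J$ are independent with $|I|<|J|$, then $I\cup\{x\}$ is independent for some $x\in J\setminus I$ (augmentation). The rank $\rho(W)$ is the size of a largest independent subset of $W$, and $M$ has rank $r$ if $\rho(V)=r$. A loop is an element $v$ with $\rho(\{v\})=0$.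

Two facts are used repeatedly. The function $\rho$ is monotone, and adding loops to a set does not change its rank, because no independent set contains a loop. Our standard example is the uniform matroid $U_{r,N}$ of rank $r$ on $N\ge r$ elements, whose independent sets are those of size at most $r$. There $\rho(W)=\min\{|W|,r\}$. In $U_{2,4}$ every pair has rank $2$ and there are no loops.

We also use these textbook facts.

* For a complex of dimension at most $d$ there are no $d$-boundaries, so $H_d$ equals the group $Z_d$ of $d$-cycles. With $\mathbb Z$ coefficients this group is free.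
* The Euler characteristic $\chi$, the alternating sum of face numbers by dimension, equals the alternating sum of the ranks of integral homology, or of the dimensions of homology over a field.
* By universal coefficients, if all reduced integral homology vanishes, then $\tilde H_*(\,\cdot\,;A)=0$ for every abelian group $A$.
* Two simplicial maps $f,g:K\to L$ are contiguous if $f(\tau)\cup g(\tau)\in L$ for all $\tau\in K$. Contiguous maps induce the same map in homology.
* The Mayer–Vietoris sequence.
* Dirac's theorem: every nonempty chordal graph (one with no induced cycle of length $\ge 4$) has a simplicial vertex, that is, a vertex $u$ whose closed neighborhood $N[u]$ is a clique.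

## 2. The conjectured implication between $X$ and $\rho$

Write $[m]=\{1,\dots,m\}$. The following conjecture comes from Minki Kim and Alan Lew, "Extensions of the Colorful Helly Theorem for $d$-collapsible and $d$-Leray complexes", arXiv:2305.12360 (2023).

**Conjecture.** Let $d\geq 1$, $r\geq d+1$, $1\leq m\leq r$ and $m\leq k\leq \min\{m+d,r\}$ be integers. Let $V$ be a finite set with $|V|\geq \max\{m+d,r\}$. Let $X$ be a $d$-Leray complex on $V$, and let $M$ be a matroid of rank $r$ on $V$ with rank function $\rho$. Assume that for every $U=\{u_1,\ldots,u_d,v_1,\ldots,v_m\}\subset V$ with $\rho(U)\geq k$ there is some $i\in[m]$ such that $\{u_1,\ldots,u_d,v_i\}\in X$. Then there is some $\tau\in X$ such that $\rho(V\setminus \tau)\leq k-1$.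

Is it true? In words: suppose that for any $d$ elements together with $m$ others, if the whole collection has rank at least $k$, then one of the $m$ others completes the $d$ elements to a face. Must some face of $X$ be so large that what lies outside it has rank less than $k$?

We read $U$ as consisting of $m+d$ distinct elements, in line with the requirement $|V|\ge m+d$. When $k=m+d$ this is automatic, because $|U|\ge\rho(U)\ge m+d$. So counterexamples with $k=m+d$ do not depend on the reading.

The conjecture is false. It fails for $(d,r,m,k)=(2,7,7,7)$ with $|V|=10$, with one complex that works for all coefficient groups (Theorem 6). It fails for $(2,3,3,3)$ with $|V|=6$ over $\mathbb Z$ or a field of characteristic $\neq2$ (Proposition 4). It is true for $d=1$ and all $r,m,k$ (Theorem 1), and for every $d\ge2$ it fails for all sufficiently large $m$, all $k$ with $m\le k\le m+d$, and all $r\ge k$ (Theorem 10).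

## 3. The case $m=k=1$, two paths and a $4$-cycle

**The case $m=k=1$, any $d$.** The hypothesis says that every $(d+1)$-set of rank at least $1$ is a face. Let $S$ be the set of non-loops, so $|S|\ge r\ge d+1$. Every $(d+1)$-subset of $S$ is a face, so every smaller subset of $S$ is a face too. If $S\notin X$, then $S$ would contain a missing face, necessarily of size at least $d+2$, contradicting (1). So $S\in X$, and $\tau=S$ gives $\rho(V\setminus\tau)=0=k-1$. The conjecture holds here.

**Graphs with $d=1$, $m=k=r=2$ and a uniform matroid.** Three small cases show how the hypothesis behaves.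

On the path $1-2-3$ with $U_{2,3}$, every vertex has a neighbor among the other two, so the hypothesis holds. With $\tau=\{1,2\}$ we get $\rho(V\setminus\tau)=1$, so the conclusion holds.

On the path $1-2-3-4$ with $U_{2,4}$, every face leaves at least two elements, so the conclusion fails. The hypothesis fails as well: take $u_1=1$, $\{v_1,v_2\}=\{3,4\}$. The violation sits at an end vertex of the path.

On the $4$-cycle with $U_{2,4}$, each $u_1$ has two neighbors among the three other vertices, and $v_1,v_2$ omit only one of the three. So the hypothesis holds. Every face has at most two elements, so $\rho(V\setminus\tau)=2>k-1$, and the conclusion fails. The only thing that saves the conjecture is that the $4$-cycle is not $1$-Leray.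

These cases point to the ends: a vertex like the end of a path forces the hypothesis to fail unless the conclusion holds, and a complex with no such vertex had homology. For $d=1$ this becomes a proof.

## 4. Chordal graphs and the proof for $d=1$

**Theorem 1.** If $d=1$, the conjecture holds for all admissible $r,m,k$ and any coefficients $A\ne0$.

**Step 1: replace $X$ by a chordal graph.** Let $X$ be $1$-Leray on $V$. By (1), missing faces have size at most $2$. Let $V_0=\{v:\{v\}\in X\}$ and let $G$ be the graph on $V_0$ whose edges are the two-element faces. A clique of $G$ that is not a face would contain a missing face of size $\ge3$, so $X$ is the clique complex of $G$. An induced cycle of length $\ge4$ in $G$ is an induced subcomplex with $H_1\ne0$, so $G$ is chordal.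

Since $d=1$, we have $k\in\{m,m+1\}$. Suppose, for contradiction, that the hypothesis holds but $\rho(V\setminus\tau)\ge k$ for all $\tau\in X$.

**Step 2: the case $k=m$.** First we show $V_0=V$. Suppose $u\notin V_0$. Take an independent $m$-set, which exists since $m\le r$. If it does not contain $u$, add $u$; if it does, add any further element, which exists since $|V|\ge m+1$. The result is a set $U\ni u$ with $|U|=m+1$ and $\rho(U)\ge m=k$. With $u_1=u$, no $\{u,v_i\}$ is in $X$, because $\{u\}\notin X$. This contradicts the hypothesis, so $V_0=V$.

Now let $u$ be a simplicial vertex of $G$ and $\tau=N[u]$. It is a clique, hence a face. Since $\rho(V\setminus\tau)\ge m$, there is an independent $W\subset V\setminus\tau$ with $|W|=m$. Then $U=\{u\}\cup W$ has $m+1$ elements and rank at least $m=k$, but $\{u,v\}\notin X$ for all $v\in W$, a contradiction.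

**Step 3: the case $k=m+1$.** Here $U$ itself must be independent, so we work with non-loops only. Note $r\ge k=m+1$. If some non-loop $u$ is not in $V_0$, extend $\{u\}$ to an independent set $U$ of size $m+1$ and put $u_1=u$. No $\{u,v_i\}$ is in $X$, a contradiction. So the set $S$ of non-loops satisfies $S\subset V_0$, and $S\ne\emptyset$ since $r\ge1$.

The induced subgraph $G[S]$ is chordal. Let $u$ be a simplicial vertex of it, let $\tau$ be its closed neighborhood in $G[S]$, which is a clique and so a face, and let $W=S\setminus\tau$. Since $V\setminus\tau$ is $W$ together with loops, $\rho(W)=\rho(V\setminus\tau)\ge m+1$. As $u$ is a non-loop, $\{u\}$ is independent. Augmenting it from an independent $(m+1)$-subset of $W$ produces an independent set $U=\{u\}\cup W'$ with $W'\subset W$ and $|W'|=m$. Then $\rho(U)=m+1=k$, but $\{u,v\}\notin X$ for all $v\in W'$, a contradiction. $\square$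

## 5. Free $d$-sets, and the class $T(d,n)$ that has none

It is natural to run Step 2 for larger $d$. A simplicial vertex is a one-element face lying in exactly one maximal face. Replace it by a $d$-element face with the same property.

**Proposition 2.** Let the parameters be admissible with $k=m$, and let the hypothesis of the conjecture hold for a complex $X$ and a matroid $M$.

1. Every $d$-subset of $V$ is a face of $X$.
2. If some $d$-element face $\sigma$ lies in exactly one maximal face $\tau$, then $\rho(V\setminus\tau)\le k-1$.

*Proof.* For (1), let $|D|=d$ and let $I$ be an independent $m$-set. Since $|D\cup I|\le m+d\le|V|$, there is a set $U\supset D\cup I$ with $|U|=m+d$, and $\rho(U)\ge m=k$. The hypothesis with $\{u_1,\dots,u_d\}=D$ gives $D\cup\{v_i\}\in X$ for some $i$, so $D\in X$.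

For (2), suppose $\rho(V\setminus\tau)\ge m$ and choose an independent $W\subset V\setminus\tau$ with $|W|=m$. Since $\sigma\subset\tau$, the set $U=\sigma\cup W$ has $m+d$ elements, and its rank is at least $m=k$. So $\sigma\cup\{v\}\in X$ for some $v\in W$. A maximal face containing $\sigma\cup\{v\}$ contains $\sigma$, hence is $\tau$, so $v\in\tau$, a contradiction. $\square$

For $d=1$, Dirac's theorem supplies $\sigma$. For $d\ge2$ the argument stops exactly here: the Leray condition does not supply a $d$-set in a unique maximal face, as we shall see. Proposition 2 also says what a counterexample with $k=m$ and $\dim X=d$ must look like. Every $d$-set is a face, and it lies in at least two maximal faces. Neither of these is the $d$-set itself, so each has exactly $d+1$ elements. Thus every $d$-set has degree at least $2$.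

**Definition (the class $T(d,n)$).** For $d\ge 1$, let $T(d,n)$ be the set of complexes $Y$ on $n$ vertices such that

* $\dim Y=d$, and $Y$ contains every vertex set of size $\le d$;
* $H_d(Y;A)=0$ for every abelian group $A$;
* every $d$-set of vertices has degree at least $2$, i.e. lies in at least two $(d+1)$-element faces of $Y$.

For $d=1$ the class is empty: a finite graph with all degrees at least $2$ contains a cycle, so $H_1\ne0$. For $d=2$, a member is a complex with all edges present, each in at least two triangles, and with no $2$-cycles. The boundary of the tetrahedron satisfies everything except the homology condition. A first genuine member is $X_9$ in Section 7.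

**Lemma 3.** A complex $Y$ with $\dim Y\le d$ and $H_d(Y;A)=0$ is $d$-Leray over $A$. In particular every $Y\in T(d,n)$ is $d$-Leray over every $A$. Moreover $T(d,n)\ne\emptyset$ implies $n\ge d+3$.

*Proof.* Any subcomplex $Z$ has dimension at most $d$, so its homology above dimension $d$ is zero, and
$$H_d(Z;A)=Z_d(Z;A)\subset Z_d(Y;A)=H_d(Y;A)=0.$$
For the last claim, a $d$-set of degree $\ge2$ needs $n\ge d+2$. If $n=d+2$, each $d$-set has only two possible extensions, so both are faces. Then all $(d+1)$-sets are faces and $Y$ is the boundary of a $(d+1)$-simplex, with $H_d(Y;\mathbb Z)\ne0$, contrary to the definition. $\square$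

**How a member of $T(d,n)$ breaks the conjecture.** Let $Y\in T(d,n)$, and use the uniform matroid of rank $r=m=k=n-d-1$, assuming $n-d-1\ge d+1$. A $d$-set $D$ has $n-d$ vertices outside it, and at least two of them complete $D$ to a face. Any $m=n-d-1$ of these $n-d$ vertices omit only one, so they include a completing one, and the hypothesis holds. A face has at most $d+1$ elements, so at least $n-d-1=k$ elements lie outside it, and the conclusion fails. This is the $4$-cycle example one dimension up, except that now the homology condition can be met. What remains is to build members of $T(d,n)$, starting with $d=2$.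

## 6. The six-vertex projective plane

If we only want homology to vanish over $\mathbb Z$ or in characteristic $\neq2$, a closed surface with no integral $2$-cycle will do.

**Proposition 4.** The conjecture fails for $(d,r,m,k)=(2,3,3,3)$ with $|V|=6$, when homology is taken over $\mathbb Z$ or over a field of characteristic $\ne2$.

**Step 1: the complex and its degrees.** Let $X$ be the $6$-vertex projective plane on $V=\mathbb Z_5\cup\{\infty\}$, with all vertices, all edges, and the ten triangles $\{\infty,i,i+1\}$ and $\{i,i+1,i+3\}$, $i\in\mathbb Z_5$. Every edge lies in exactly two triangles: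

* $\{\infty,i\}$ lies in $\{\infty,i-1,i\}$ and $\{\infty,i,i+1\}$;
* $\{i,i+1\}$ lies in $\{\infty,i,i+1\}$ and $\{i,i+1,i+3\}$;
* $\{i,i+2\}$ lies in $\{i-1,i,i+2\}$ and $\{i+2,i+3,i\}$.

These account for $30=10\cdot3$ incidences, so there are no others.

**Step 2: a good set of $1$-cycles.** This device is used again in Sections 7 and 8, so we set it up for $\mathbb Z_q\cup\{\infty\}$ with any $q$. Suppose a complex contains all edges on this vertex set. For $u\ne v$ in $\mathbb Z_q$ put
$$c(u,v)=[u,v]-[\infty,v]+[\infty,u],$$
formally the boundary of $[\infty,u,v]$. Then $c(v,u)=-c(u,v)$, and expanding both sides gives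
$$\partial[u,v,w]=[v,w]-[u,w]+[u,v]=c(u,v)+c(v,w)-c(u,w). \tag{2}$$
The $c(u,v)$ generate all $1$-cycles. Indeed, given a cycle $z$, subtract $a\,c(u,v)$ for each edge $\{u,v\}\subset\mathbb Z_q$ on which $z$ has coefficient $a$ (on $[u,v]$). What is left is a cycle $\sum_v b_v[\infty,v]$, whose boundary $\sum_v b_v([v]-[\infty])$ vanishes only if all $b_v=0$. The same works over any coefficient ring. So $H_1$ is generated by the classes $c(u,v)$. A triangle $\{\infty,u,v\}$ imposes $c(u,v)=0$, and a triangle $\{u,v,w\}$ imposes $c(u,v)+c(v,w)=c(u,w)$.

**Step 3: homology of $X$.** In $H_1(X)$ the first orbit of triangles gives $c(i,i+1)=0$. Put $z_j=c(j,j+2)$. The triangle $\{i,i+1,i+3\}$ gives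
$$0=c(i,i+1)+c(i+1,i+3)-c(i,i+3)=z_{i+1}+c(i+3,i+5)=z_{i+1}+z_{i+3}.$$
So $z_{j+2}=-z_j$ for all $j\in\mathbb Z_5$. Applying this five times returns to the same index with sign $(-1)^5$, so $z_j=-z_j$, that is, $2z_j=0$. The classes $c(i,i+1)$ and $z_j$ generate $H_1$, so every element of $H_1(X;\mathbb Z)$ is killed by $2$, and $H_1(X;\mathbb F)=0$ for a field $\mathbb F$ of characteristic $\ne2$. Now $\chi(X)=6-15+10=1$ and $X$ is connected. Over $\mathbb Z$, $H_1$ has rank $0$, so the rank of $H_2(X;\mathbb Z)$ is $0$, and as a free group it is $0$. Over $\mathbb F$, similarly $H_2(X;\mathbb F)=0$. By Lemma 3, $X$ is $2$-Leray over these coefficients.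

**Step 4: the conjecture fails.** Take $M=U_{3,6}$. The parameters are admissible: $r=3\ge d+1$, $m=k=3\le r$, and $|V|=6\ge5$. Given $u_1,u_2$, two of the other four vertices complete the edge to a triangle, and $v_1,v_2,v_3$ omit only one of the four. So some $\{u_1,u_2,v_i\}\in X$. But $|V\setminus\tau|\ge3$ for all $\tau\in X$, so $\rho(V\setminus\tau)=3>k-1$. $\square$

Over a field of characteristic $2$ this $X$ is not $2$-Leray: since every edge lies in exactly two triangles, the sum of all ten triangles is a $2$-cycle. To handle all coefficients we must kill the $2$-torsion in $H_1$ as well.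

## 7. Cyclic complexes $X_q$ with trivial homology, and the disproof over all coefficients

We look for $Y\in T(2,q+1)$ on $\mathbb Z_q\cup\{\infty\}$, invariant under rotation of $\mathbb Z_q$, with $H_1(Y;\mathbb Z)=0$. Then $H_2(Y;\mathbb Z)=0$ exactly when $\chi=1$, i.e. when there are $\binom q2$ triangles. For $q=2h+1$ this is $hq$, or $h$ full orbits. Step 2 of Section 6 tells us what the orbits should do to the classes $c(u,v)$. One orbit kills the short classes $c(i,i+1)$, a family of orbits makes $c(i,i+\delta)$ independent of $\delta$ for $\delta\ge2$, and a last orbit kills what remains.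

**Lemma 5.** Let $h\ge4$, $q=2h+1$, $V=\mathbb Z_q\cup\{\infty\}$. Let $X_q$ have all vertices and edges on $V$ and, for all $i\in\mathbb Z_q$, the triangles
$$F_i=\{\infty,i,i+1\},\qquad R_{\delta,i}=\{i,i+\delta,i+\delta+1\}\ (2\le\delta\le h-1),\qquad S_i=\{i,i+2,i+h\}.$$
Then $X_q\in T(2,q+1)$. Moreover every edge $\{i,i+1\}$ has degree at least $h-1$.

**Step 1: the listed triangles are distinct, which fixes $\chi$.** The triangles $F_i$ are distinct and are the only ones containing $\infty$. Describe a triangle in $\mathbb Z_q$ by its cyclic sequence of gaps, which sum to $q=2h+1$. It is $(\delta,1,2h-\delta)$ for $R_{\delta,i}$ and $(2,h-2,h+1)$ for $S_i$. Since $\delta\ge2$ and $2h-\delta\ge h+1$, each $R_\delta$ has exactly one gap equal to $1$. Reading on from that gap we see $(1,2h-\delta,\delta)$, so different $\delta$ give different cyclic sequences. Since $h\ge4$, the sequence of $S$ has no gap $1$. So the orbits are different. A nontrivial rotation fixing a triangle would permute its three vertices cyclically and make all three gaps equal, which never happens here, so each orbit has exactly $q$ members. The number of triangles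 is
$$q+(h-2)q+q=hq=\binom q2,\qquad \chi(X_q)=(q+1)-\binom{q+1}2+\binom q2=1.$$

**Step 2: degrees.** Every pair in $\mathbb Z_q$ is $\{i,i+\delta\}$ for a unique $i$ and a unique $\delta$ with $1\le\delta\le h$.

* $\{\infty,i\}\subset F_{i-1},F_i$.
* $\{i,i+1\}\subset F_i$, and $\{i,i+1\}\subset R_{\delta,i-\delta}=\{i-\delta,i,i+1\}$ for $2\le\delta\le h-1$. This is $1+(h-2)=h-1\ge3$ triangles.
* $\{i,i+2\}\subset R_{2,i},S_i$.
* For $3\le\delta\le h-1$: $\{i,i+\delta\}\subset R_{\delta,i}$ and $\{i,i+\delta\}\subset R_{\delta-1,i}=\{i,i+\delta-1,i+\delta\}$.
* $\{i,i+h\}\subset R_{h-1,i},S_i$.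

By Step 1 the triangles named in each line are distinct. So all degrees are at least $2$, and the last claim of the lemma holds.

**Step 3: $H_1(X_q;\mathbb Z)=0$.** We use the generators $c(u,v)$ and relation (2).

* $F_i$ gives $c(i,i+1)=0$.
* $R_{\delta,i}$ gives $c(i,i+\delta+1)=c(i,i+\delta)+c(i+\delta,i+\delta+1)=c(i,i+\delta)$. Running $\delta$ from $2$ to $h-1$, we get $c(i,i+2)=c(i,i+3)=\dots=c(i,i+h)=:y_i$.
* $S_i$ gives $c(i,i+2)+c(i+2,i+h)-c(i,i+h)=0$. The middle pair has difference $h-2$ with $2\le h-2\le h$, so its class is $y_{i+2}$. Thus $0=y_i+y_{i+2}-y_i=y_{i+2}$.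

As $i$ ranges over $\mathbb Z_q$, all $y_i$ vanish. Every pair has the form $\{i,i+\delta\}$ with $1\le\delta\le h$, so all generators vanish.

**Step 4: $H_2$ and all coefficients.** $X_q$ is connected, $H_1(X_q;\mathbb Z)=0$ and $\chi=1$, so $H_2(X_q;\mathbb Z)$ has rank $0$. It is free, hence $0$. By universal coefficients $\tilde H_*(X_q;A)=0$ for all $A$. Together with Step 2, and since $X_q$ has dimension $2$ and contains all edges, $X_q\in T(2,q+1)$. $\square$

**Theorem 6.** The conjecture is false for $d=2$, $r=m=k=7$, over every coefficient group.

*Proof.* Take $X=X_9$, so $h=4$ and $|V|=10$. Its $36$ triangles are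
$$\{\infty,i,i+1\},\quad \{i,i+2,i+3\},\quad \{i,i+3,i+4\},\quad \{i,i+2,i+4\}\qquad(i\in\mathbb Z_9).$$
(A count to check at the board: edges at $\infty$ have degree $2$, and edges of difference $1,2,3,4$ have degrees $3,3,2,2$. This gives $9(2+3+3+2+2)=108=3\cdot36$.) Let $M$ be the uniform matroid of rank $7$ on $V$. The parameters are admissible: $r\ge d+1$, $1\le m\le r$, $m\le k\le\min\{m+d,r\}=7$, and $|V|=10\ge\max\{9,7\}$. By Lemmas 5 and 3, $X$ is $2$-Leray over every $A$.

The hypothesis holds. Let $U=\{u_1,u_2,v_1,\dots,v_7\}$. The pair $u_1u_2$ lies in at least two triangles, whose third vertices are among the $8$ vertices of $V\setminus\{u_1,u_2\}$. Only one of these $8$ is not among the $v_i$, so some $\{u_1,u_2,v_i\}\in X$.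

The conclusion fails. Every $\tau\in X$ has $|\tau|\le3$, so $|V\setminus\tau|\ge7$ and $\rho(V\setminus\tau)=7>k-1$. $\square$

The rest of the notes treats every $d\ge2$ and all large $m$. For the induction on $d$ we need members of $T(2,n)$ for all large $n$, odd $n$ included.

## 8. Adding one vertex to $X_q$: $T(2,n)\ne\emptyset$ for all $n\ge10$

**Lemma 7.** $T(2,n)\neq\emptyset$ for all $n\ge10$.

For even $n\ge10$, Lemma 5 with $q=n-1$ does it. Let $n\ge11$ be odd and $q=n-2=2h+1\ge9$, so $h\ge4$. The plan is to open $X_q$ by deleting one triangle, and to close it again with a cone from a new vertex over a cycle that passes through all old vertices.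

**Step 1: construction.** Remove the triangle $F_1=\{\infty,1,2\}$ from $X_q$, keeping its edges. Add a new vertex $w$ and the cone $w*C$, where $C$ is the Hamiltonian cycle of $V=\mathbb Z_q\cup\{\infty\}$
$$\infty,\;2,4,\dots,q-1,\;0,\;q-2,q-4,\dots,3,1,\;\infty .$$
It visits the even numbers $2,\dots,q-1$, then $0$, then the odd numbers downward. Call the result $X'$. It has $n$ vertices, dimension $2$, and all edges, since $w$ is joined to every vertex of $C$.

**Step 2: degrees.** Each edge $\{w,v\}$ has degree $2$. The edges $\{\infty,1\}$ and $\{\infty,2\}$ lose one triangle and gain one, since they lie in $C$. The edge $\{1,2\}$ keeps at least $(h-1)-1=h-2\ge2$ triangles, by the last claim of Lemma 5. No other edge loses a triangle.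

**Step 3: $H_1$ after deleting $F_1$ is cyclic.** Put $p_i=c(i,i+1)$ and work in $H_1(X_q\setminus F_1;\mathbb Z)$. The triangles $R$ give $c(i,i+\delta+1)=c(i,i+\delta)+p_{i+\delta}$ for $2\le\delta\le h-1$, hence
$$c(i,i+\delta)=c(i,i+2)+p_{i+2}+\dots+p_{i+\delta-1}\qquad(2\le\delta\le h), \tag{3}$$
where the sum of $p$'s is empty for $\delta=2$. The triangle $S_i$ and (3) with $\delta=h$ give
$$c(i+2,i+h)=c(i,i+h)-c(i,i+2)=p_{i+2}+\dots+p_{i+h-1}.$$
Equation (3) for the pair starting at $i+2$ with difference $h-2\ge2$ gives
$$c(i+2,i+h)=c(i+2,i+4)+p_{i+4}+\dots+p_{i+h-1}.$$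
Comparing, $c(i+2,i+4)=p_{i+2}+p_{i+3}$. Since $i$ is arbitrary,
$$c(j,j+2)=p_j+p_{j+1}\qquad\text{for all } j\in\mathbb Z_q. \tag{4}$$
By (3) and (4) the $p_i$ generate $H_1$. The triangles $F_i$, $i\ne1$, are still there, so $p_i=0$ for $i\neq1$. So $H_1(X_q\setminus F_1;\mathbb Z)$ is generated by $g=p_1$.

**Step 4: the cycle $C$ represents $-g$.** Add $c(a,b)$ over the consecutive steps $a\to b$ of the path $2,4,\dots,q-1,0,q-2,\dots,3,1$. The terms at $\infty$ telescope and leave $[\infty,2]-[\infty,1]$, so the sum is exactly the cycle $C$. By (4) the steps contribute as follows.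

* The upward steps $2\to4\to\dots\to q-1$ contribute $p_2+p_3+\dots+p_{q-2}=0$.
* The step $q-1\to0$ contributes $p_{q-1}=0$.
* The step $j+2\to j$, for $j=q-2,q-4,\dots,1$ (with $q\equiv0$), contributes $-(p_j+p_{j+1})$. For $j\ge3$ the indices lie between $3$ and $q-1$, so this is $0$. For $j=1$ it is $-(p_1+p_2)=-g$.

So $[C]=-g$ generates $H_1(X_q\setminus F_1;\mathbb Z)$.

**Step 5: closing up.** We have $X'=(X_q\setminus F_1)\cup(w*C)$ with intersection $C$. Since $C$ is connected and the cone has no $H_1$, Mayer–Vietoris gives the exact sequence
$$H_1(C;\mathbb Z)\to H_1(X_q\setminus F_1;\mathbb Z)\to H_1(X';\mathbb Z)\to \tilde H_0(C;\mathbb Z)=0 .$$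
The first map is onto by Step 4, so $H_1(X';\mathbb Z)=0$. The number of triangles is $\binom q2-1+(q+1)=\binom{q+1}2=\binom{n-1}2$, so
$$\chi(X')=n-\binom n2+\binom{n-1}2=1 .$$
As in Step 4 of Lemma 5, $X'$ is connected, $H_2(X';\mathbb Z)$ is free of rank $0$, and $\tilde H_*(X';A)=0$ for all $A$. Hence $X'\in T(2,n)$. $\square$

## 9. Raising the dimension by stacking cones

**Lemma 8.** For every $d\ge2$, $T(d,n)\neq\emptyset$ for all sufficiently large $n$.

We induct on $d$; the case $d=2$ is Lemma 7. Suppose $T(d,n)\ne\emptyset$ for all $n\ge a$. We order the vertices of a new complex and let the faces with largest vertex $w$ form a cone over a member of $T(d,w-1)$. The largest vertex then controls both cycles and degrees, apart from sets inside $[a]$, which need special care.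

**Step 1: construction.** Let $B_1,\dots,B_N$ be the $(d+1)$-subsets of $[a]$, and let $n\ge a+2N$. For each $w$ with $a<w\le n$ choose $X_w\in T(d,w-1)$ on vertex set $[w-1]$, which is possible since $w-1\ge a$. Each $X_w$ has some face of size $d+1$, because $\dim X_w=d$. By relabelling the vertices of $X_w$ we can move that face to any chosen $(d+1)$-subset of $[w-1]$. So we may require
$$B_i\in X_{a+2i-1}\quad\text{and}\quad B_i\in X_{a+2i}\qquad(1\le i\le N).$$
Let $Y'$ consist of all subsets of $[n]$ of size $\le d+1$ together with all sets $F\cup\{w\}$, where $a<w\le n$, $F\in X_w$ and $|F|=d+1$. Proper subsets of the latter have size $\le d+1$, so $Y'$ is a complex. It has dimension $d+1$ and contains every set of size $\le d+1$.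

**Step 2: no $(d+1)$-cycles.** Suppose $z\ne0$ is a $(d+1)$-cycle of $Y'$ with coefficients in $A$. Let $w$ be the largest vertex in its support. Every $(d+2)$-face has its maximum above $a$, so $w>a$. In each simplex of $z$ that contains $w$, the vertex $w$ is the maximum, so that simplex is $F\cup\{w\}$ with $F\in X_w$. So the part of $z$ on simplices containing $w$ is $w*c$ with $c\ne0$ a $d$-chain of $X_w$. Since $\partial(w*c)=c-w*\partial c$, the terms of $\partial z$ that contain $w$ are those of $-w*\partial c$. Hence $\partial c=0$, contradicting $Z_d(X_w;A)=H_d(X_w;A)=0$. So $H_{d+1}(Y';A)=Z_{d+1}(Y';A)=0$.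

**Step 3: degrees.** Let $B$ be a $(d+1)$-set with maximum $b$. If $b>a$, then $B\setminus\{b\}$ is a $d$-subset of $[b-1]$, so it lies in at least two $(d+1)$-faces $F$ of $X_b$, and each gives a face $F\cup\{b\}\supset B$ of $Y'$. If $b\le a$, then $B=B_i$ for some $i$, and $B\cup\{a+2i-1\}$ and $B\cup\{a+2i\}$ are faces.

So $Y'\in T(d+1,n)$ for all $n\ge a+2N$. $\square$

## 10. Blow-ups, and failure for all large $m$ when $d\ge2$

A member $Y\in T(d,n)$ used directly, as in Section 5, has at most $n-d-2$ bad vertices for each $d$-set and leaves at least $n-d-1$ vertices outside each face. So $m\ge n-d-1$ is needed for the hypothesis and $k\le n-d-1$ for the failure of the conclusion, which forces $m=k$. Replacing each vertex by $q$ copies turns the two numbers into $(n-d-2)q$ and $(n-d-1)q$, whose difference $q$ can be as large as we like.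

**Proposition 9.** Let $d\ge 2$, $Y\in T(d,n)$, $q\ge1$, and let $m,k,r$ satisfy
$$(n-d-2)q+1\le m\le k\le\min\{m+d,(n-d-1)q\},\qquad r\ge\max\{k,d+1\}.$$
Then the conjecture fails for $(d,r,m,k)$, with one example that works for all coefficient groups.

**Step 1: construction.** Let $V_0=[n]\times[q]$ with projection $\pi$ to $[n]$, and let $Y[q]=\{\tau\subset V_0:\pi(\tau)\in Y\}$. (To see the effect on a simple complex: for the path $1-2-3$ and $q=2$, this blow-up consists of two solid tetrahedra, over the edges $12$ and $23$, glued along the edge over $2$.) Let $E$ be a set of $\max\{0,r-nq\}$ new elements, $V=V_0\cup E$, and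
$$X=Y[q]*2^E=\{\tau\subset V:\ \pi(\tau\setminus E)\in Y\}.$$
Let $M$ be the uniform matroid of rank $r$ on $V$; the set $E$ is there only to make $|V|=\max\{nq,r\}\ge r$. Also $m+d\le(n-d-1)q+d\le nq\le|V|$, because $d\le(d+1)q$. The remaining conditions $r\ge d+1$, $1\le m\le r$ and $m\le k\le\min\{m+d,r\}$ follow from the assumptions, using $n\ge d+3$ (Lemma 3) for $m\ge1$. So the parameters are admissible.

**Step 2: $X$ is $d$-Leray.** An induced subcomplex on a set meeting $E$ is a cone with apex in $E$, so it has no homology in positive dimensions. Now let $\emptyset\neq V'\subset V_0$. Let $K$ be the subcomplex of $Y[q]$ induced on $V'$ and $L$ the subcomplex of $Y$ induced on $\pi(V')$. Choose a section $s:\pi(V')\to V'$ of $\pi$. Both $\pi:K\to L$ and $s:L\to K$ are simplicial, since $\pi(s(\sigma))=\sigma$, and $\pi s$ is the identity of $L$. If $\tau\in K$, then $\tau\cup s\pi(\tau)\subset V'$ has image $\pi(\tau)\in Y$, so it is a face of $K$. Thus $s\pi$ is contiguous to the identity of $K$, and $\pi$ induces isomorphisms $H_j(K;A)\cong H_j(L;A)$. As $Y$ is $d$-Leray over every $A$ by Lemma 3, these groups vanish for $j\ge d$.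

**Step 3: the hypothesis holds.** Let $D\subset V$ with $|D|=d$, let $P=\pi(D\setminus E)$, and let $B(D)=\{v\in V\setminus D: D\cup\{v\}\notin X\}$ be the set of bad elements.

If $|P|\le d-1$, then for every $v$ the projection of $(D\cup\{v\})\setminus E$ has at most $d$ elements and is a face of $Y$. So $B(D)=\emptyset$.

If $|P|=d$, then $v\notin B(D)$ whenever $v\in E$ or $\pi(v)\in P$, because the projection is then $P$, which has $d$ elements and is a face. Also $v\notin B(D)$ whenever $P\cup\{\pi(v)\}$ is one of the at least two $(d+1)$-faces of $Y$ containing $P$. So $\pi$ maps $B(D)$ into a set of at most $n-d-2$ vertices, and $|B(D)|\le(n-d-2)q\le m-1$.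

In both cases, among any $m$ distinct elements $v_1,\dots,v_m$ outside $D$, some $v_i$ has $D\cup\{v_i\}\in X$. The hypothesis holds for all $U$, whatever its rank.

**Step 4: the conclusion fails.** If $\tau\in X$, then $|\pi(\tau\setminus E)|\le d+1$, so $V\setminus\tau$ contains at least $n-d-1$ full fibers of $\pi$. Hence $|V\setminus\tau|\ge(n-d-1)q\ge k$. Since $r\ge k$, $\rho(V\setminus\tau)=\min\{r,|V\setminus\tau|\}\ge k$. $\square$

Theorem 6 is the case $Y=X_9$, $q=1$, $r=m=k=7$.

**Theorem 10.**

1. If $d=1$, the conjecture holds for all admissible $r,m,k$ (any coefficients $A\neq0$).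
2. For every $d\ge2$ there is $m_0(d)$ such that for all $m\ge m_0(d)$, all $k$ with $m\le k\le m+d$, and all $r\ge\max\{k,d+1\}$, the conjecture fails, with one example that works for all coefficient groups. If $T(d,n)\ne\emptyset$ with $n\ge d+3$, one may take $m_0(d)=n(n-d-2)+1$. In particular $m_0(2)=61$ works.

So for fixed $d$, the conjecture holds for all $(r,m,k)$ if and only if $d=1$.

*Proof.* Part (1) is Theorem 1. For part (2), Lemmas 7 and 8 provide $n\ge d+3$ and $Y\in T(d,n)$. Put $\alpha=n-d-2\ge1$, so $n-d-1=\alpha+1$. Proposition 9 applies to every $k$ with $m\le k\le m+d$ as soon as some integer $q\ge1$ satisfies $\alpha q+1\le m$ and $m+d\le(\alpha+1)q$, that is,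
$$\frac{m+d}{\alpha+1}\le q\le\frac{m-1}{\alpha}.$$
Any integer $q$ in this interval is positive, since the left end is positive. A closed interval of length at least $1$ contains an integer, so it suffices that
$$\frac{m-1}{\alpha}-\frac{m+d}{\alpha+1}\ge1,\qquad\text{i.e.}\qquad (\alpha+1)(m-1)-\alpha(m+d)\ge\alpha(\alpha+1).$$
The left side of the last inequality is $m-\alpha-1-\alpha d$, so the condition is
$$m\ge\alpha^2+2\alpha+\alpha d+1=\alpha(\alpha+d+2)+1=n(n-d-2)+1 .$$
For $d=2$ we may take $n=10$ by Lemma 5, which gives $10\cdot6+1=61$. The example in Proposition 9 works for all coefficient groups at once. $\square$
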